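\title{A critical $\mathcal{U}$-Ising dynamics whose droplets erode in exponential time}

\begin{abstract}
In the $\mathcal U$-Ising dynamics on $\mathbb Z^2$, a site flips at rate $1$ whenever, for some rule $X$ of a finite family $\mathcal U$, all sites of its translate of $X$ have the opposite state. For the nearest-neighbor family $\mathcal N_2^2$, a droplet of minus sites of diameter $L$ in a sea of plus sites disappears in time of order $L^2$, and it has been conjectured that for every critical family droplets disappear in polynomial time. We disprove this conjecture. We give an explicit critical family, with the same stable directions as $\mathcal N_2^2$, for which square droplets of diameter at most $L$ survive up to time $e^{L/1000}$ with probability at least $1-2e^{-L/1000}$, while every droplet of diameter at most $L$ has disappeared by time $e^{5L}$ with probability at least $1-e^{-L}$. Both bounds rest on one multiscale argument, applied to minus sites in two dimensions and to plus sites in one dimension.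
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{The dynamics and its droplets}\label{sec:defs}

A \emph{family} is a finite collection $\mathcal U=\{X_1,\dots,X_m\}$ of finite subsets of $\mathbb Z^2\setminus\{0\}$; its members are called \emph{rules}. Given a configuration in $\{+,-\}^{\mathbb Z^2}$, a rule $X$ \emph{disagrees} with a site $v\in\mathbb Z^2$ if every site of $v+X$ has the state opposite to that of $v$. In the \emph{$\mathcal U$-Ising dynamics} every site carries an independent exponential clock of rate $1$. When the clock at $v$ rings, $v$ flips its state if some $X\in\mathcal U$ disagrees with $v$, and nothing happens otherwise. The basic example is the family $\mathcal N_2^2$ of all $2$-element subsets of $\{\pm e_1,\pm e_2\}$: a site flips at rate $1$ when at least two of its four nearest neighbors disagree with it. This is the zero-temperature Glauber dynamics of the Ising model considered by Fontes, Schonmann and Sidoravicius.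

We ask how long a finite set of minus sites in a sea of plus sites can survive. The sets for which the question is well posed are those from which the minus sites cannot escape, and they are described by the stable directions. For $u\in S^1$ let $\mathbb H_u=\{x\in\mathbb Z^2:\langle x,u\rangle<0\}$, and define the set of \emph{stable directions}
\[
\mathcal S=\mathcal S(\mathcal U)=\{u\in S^1:\ X\not\subset\mathbb H_u\ \text{ for all }X\in\mathcal U\}.
\]
To see what this measures, put $-$ on $\mathbb H_u$ and $+$ elsewhere. If some rule lies in $\mathbb H_u$, the origin can flip to $-$. If $u\in\mathcal S$, no plus site can flip: every rule contains a point $x$ with $\langle x,u\rangle\ge0$, and $v+x\notin\mathbb H_u$ whenever $v\notin\mathbb H_u$. Thus $u$ is stable exactly when the half-plane $\mathbb H_u$ of minus sites cannot grow. The family $\mathcal U$ is \emph{critical} if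
\begin{itemize}
\item[(C1)] some semicircle in $S^1$ has finite intersection with $\mathcal S$, and
\item[(C2)] every open semicircle in $S^1$ has non-empty intersection with $\mathcal S$.
\end{itemize}
The family $\mathcal N_2^2$ has $\mathcal S=\{\pm e_1,\pm e_2\}$ and is critical.

For $\mathcal T\subset\mathcal S$, a \emph{$\mathcal T$-droplet} is a non-empty set of the form $D=\bigcap_{u\in\mathcal T}(\mathbb H_u+a_u)$ with $a_u\in\mathbb Z^2$. It is a \emph{$(\mathcal T,L)$-droplet} if it is finite and its diameter, the largest Euclidean distance between two of its points, is at most $L$. Only those $\mathcal T$ whose droplets are finite are considered; we call them \emph{admissible}. Condition (C2) provides a finite admissible $\mathcal T$. Indeed, by (C2) the open semicircles $\{w:\langle w,u\rangle>0\}$ with $u\in\mathcal S$ cover $S^1$, so finitely many of them, indexed by a set $\mathcal T$, already do; then $\delta=\min_{w\in S^1}\max_{u\in\mathcal T}\langle w,u\rangle$ is positive, and every point $x$ of a $\mathcal T$-droplet satisfies $\delta|x|\le\max_{u\in\mathcal T}\langle x,u\rangle<\max_{u\in\mathcal T}\langle a_u,u\rangle$.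

Let $D$ be a finite droplet of a critical family. Two facts make the erosion of $D$ a question about a finite Markov chain. First,
\begin{equation}\label{eq:confine}
\text{if all sites outside $D$ are $+$, then no site outside $D$ ever flips,}
\end{equation}
because a site $v\notin D$ lies outside one of the half-planes $\mathbb H_u+a_u$, and by the argument above every translate $v+X$ contains a site outside the same half-plane. Second, the all-plus configuration can be reached from every configuration whose minus sites lie in $D$. By (C1) there is a direction $u\notin\mathcal S$, with a rule $X\subset\mathbb H_u$, and $X$ disagrees with any minus site $v$ that minimizes $\langle v,u\rangle$; so the minus sites can be removed one at a time. Now start the dynamics with every site of $D$ in state $-$ and every other site in state $+$. The \emph{erosion time} $T(D)$ is the first time at which $D$ is entirely $+$. By the two facts it is almost surely finite.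

\begin{definition}\label{def:eroding}
A family $\mathcal U$ is \emph{Ising-eroding} if there exist a constant $c>1$ and a finite admissible set $\mathcal T\subset\mathcal S$ such that, for all $L$ large enough, every $(\mathcal T,L)$-droplet $D$ satisfies
\[
\mathbb P\big(T(D)>L^c\big)\le e^{-L}.
\]
\end{definition}

\subsection{The nearest-neighbor family and the conjecture}\label{sec:conj}

The family $\mathcal N_2^2$ suggests what to expect. Let $D$ be a rectangle of height $h$ with at least two columns, let $Y$ be its leftmost column, and imagine that the second column is held at $-$. A site of $Y$ has a plus neighbor on its left and a minus neighbor on its right, so exactly one of the two disagrees with it, and it can flip if and only if one of its two vertical neighbors disagrees with it as well. Starting from all $-$, the minus sites of $Y$ therefore always form an interval. Each end of this interval moves inward at rate $1$ and outward at rate $1$, except that it cannot leave $D$. The two ends are symmetric random walks, they meet after a time of order $h^2$, and by \eqref{eq:confine} a cleared column is never reoccupied. In accordance with this picture, Fontes, Schonmann and Sidoravicius proved that for $\mathcal U=\mathcal N_2^2$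 there are positive constants $C,\gamma$ such that $\mathbb P(T(D)>CL^2)\le e^{-\gamma L}$ for all $(\mathcal S,L)$-droplets $D$ and all large $L$. Applying this with $L'=L\max(1,1/\gamma)$ in place of $L$ shows that $\mathcal N_2^2$ is Ising-eroding, with $c=3$.

For a general critical family the same ingredients are present. The dynamics is symmetric under the exchange of $+$ and $-$, so the interface between the two states has no evident reason to move in favor of $-$, while the frozen boundary favors $+$. One would guess that erosion is again polynomial, and this is the conjecture posed in \cite{Blanquicett}:
\begin{quote}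
\emph{Every critical family is Ising-eroding.}
\end{quote}

\subsection{Results}\label{sec:results}

The conjecture is false. For an integer $K\ge1$ let
\[
\mathcal U_K=\big\{X\subset([-K,K]^2\cap\mathbb Z^2)\setminus\{0\}:\ X\not\subset\mathbb H_u\ \text{ for each }u\in\{\pm e_1,\pm e_2\}\big\}.
\]
This is the largest family with rules in $[-K,K]^2$ for which the four axis directions are stable. It contains $\mathcal N_2^2$, and it does not contain the empty set. Throughout the paper
\[
B=1000,\qquad K=2000 ,
\]
except in Section~\ref{sec:small}, where $K$ is arbitrary.

\begin{theorem}\label{thm:lower}
Let $\mathcal U$ be $\mathcal U_K$, or any critical family containing $\mathcal U_K$. Then $\mathcal U$ is critical, $\mathcal S(\mathcal U)=\{\pm e_1,\pm e_2\}$, and if an $\mathcal S$-droplet $D$ contains a translate of $\{0,\dots,2^kB-1\}^2$ for an integer $k\ge0$, then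
\begin{equation}\label{eq:main}
\mathbb P\big(T(D)\le t\big)\le(t+1)\,e^{-7\cdot2^k}\qquad(t\ge0).
\end{equation}
Consequently $\mathcal U$ is not Ising-eroding.
\end{theorem}

Since $\mathcal S(\mathcal U_K)=\mathcal S(\mathcal N_2^2)$, the stable set alone does not determine whether a critical family is Ising-eroding. The second theorem shows that the exponential scale is the true one.

\begin{theorem}\label{thm:sharp}
Let $\mathcal U$ be as in Theorem~\ref{thm:lower}. For all large $L$, every $(\mathcal S,L)$-droplet $D$ satisfies $\mathbb P(T(D)>e^{5L})\le e^{-L}$. By contrast, for all large $L$ some $(\mathcal S,L)$-droplet $D$, a square, satisfies $\mathbb P(T(D)\le e^{L/1000})\le2e^{-L/1000}$.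
\end{theorem}

Section~\ref{sec:family} describes $\mathcal U_K$ geometrically, and Section~\ref{sec:small} shows by hand, for droplets smaller than the range $K$, why the heuristic of Section~\ref{sec:conj} breaks down. Sections~\ref{sec:blocks}--\ref{sec:survival} prove the survival estimate \eqref{eq:main}, and Section~\ref{sec:upper} proves the upper bound on $T(D)$.

\section{The family $\mathcal U_K$}\label{sec:family}

By definition, a set $X\subset([-K,K]^2\cap\mathbb Z^2)\setminus\{0\}$ belongs to $\mathcal U_K$ if and only if
\begin{equation}\label{eq:box}
\text{for each $u\in\{\pm e_1,\pm e_2\}$ there is $x\in X$ with $\langle x,u\rangle\ge0$,}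
\end{equation}
that is, if and only if the origin lies in the smallest axis-parallel rectangle containing $X$. So the $\mathcal U_K$-Ising dynamics has a simple description: a site $v$ looks at the sites of opposite state within $\ell_\infty$-distance $K$, and it flips at rate $1$ if it lies in their bounding rectangle.

\begin{lemma}\label{lem:stable}
The family $\mathcal U_K$ is critical. If $\mathcal U$ is a critical family containing $\mathcal U_K$, then $\mathcal S(\mathcal U)=\{\pm e_1,\pm e_2\}$, the only admissible set is $\mathcal T=\mathcal S(\mathcal U)$, and the $\mathcal S$-droplets are the non-empty axis-parallel rectangles of $\mathbb Z^2$.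
\end{lemma}

\begin{proof}
The four axis directions are stable for $\mathcal U_K$ by definition. Let $u=(u_1,u_2)\in S^1$ with $u_1u_2\ne0$, and put $X=\{-\mathrm{sgn}(u_1)e_1,\,-\mathrm{sgn}(u_2)e_2\}$. The two points of $X$ have inner products $-|u_1|$ and $-|u_2|$ with $u$, so $X\subset\mathbb H_u$. Also $X$ satisfies \eqref{eq:box}, since its second point is orthogonal to $\pm e_1$ and its first point is orthogonal to $\pm e_2$. Hence $u$ is not stable, and $\mathcal S(\mathcal U_K)=\{\pm e_1,\pm e_2\}$. This set is finite, and it meets the open semicircle $\{u:\langle u,w\rangle>0\}$ centered at any $w\in S^1$, because $w$ has a non-zero coordinate. So $\mathcal U_K$ is critical.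

If $\mathcal U\supset\mathcal U_K$, then $\mathcal S(\mathcal U)\subset\{\pm e_1,\pm e_2\}$. The open semicircle centered at an axis direction contains no other axis direction, so (C2) forces all four to be stable.

Suppose that $\mathcal T\subset\mathcal S(\mathcal U)$ omits an axis direction $w$. Then $\langle w,u\rangle\le0$ for all $u\in\mathcal T$, so a $\mathcal T$-droplet that contains $x$ contains $x+nw$ for all $n\ge0$ and is infinite. Finally, the intersection of four half-planes $\mathbb H_u+a_u$, one for each axis direction, is the set of points whose two coordinates lie in two given integer intervals.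
\end{proof}

The criticality assumption on $\mathcal U\supset\mathcal U_K$ cannot be dropped, for a trivial reason: if it fails, then some axis direction is unstable, and the last part of the proof shows that no admissible $\mathcal T$ exists. From now on $\mathcal U$ is a critical family containing $\mathcal U_K$. Only two of its properties are used: the rules of $\mathcal U_K$ are available, and \eqref{eq:confine} holds for every rectangle $D$.

\paragraph{Two clocks per site.} With one clock per site, the effect of a ring depends on the current state, and so no pattern of rings guarantees by itself that a site ends up in a given state. We therefore give each site two independent Poisson clocks of rate $1$, a \emph{minus-clock} and a \emph{plus-clock}. At a \emph{minus-ring} of $v$, the site $v$ becomes $-$ if it is $+$ and some rule of $\mathcal U$ disagrees with it; otherwise nothing happens. At a \emph{plus-ring} of $v$, the site $v$ becomes $+$ if it is $-$ and some rule disagrees with it; otherwise nothing happens. In every configuration each site flips at rate $1$ if some rule disagrees with it and at rate $0$ if not, as in the original dynamics. By \eqref{eq:confine} both constructions are Markov chains on the finite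 set of configurations with all minus sites in $D$, with the same generator, so $T(D)$ has the same law. We use the two-clock construction throughout. A \emph{ring} at $v$ is a ring of either clock of $v$; almost surely all ring times are distinct. For convenience the clocks run on $(-1,\infty)$, and the dynamics ignores the rings in $(-1,0]$.

\section{Droplets smaller than the range}\label{sec:small}

The mechanism behind Theorem~\ref{thm:lower} is fully visible when every site of the droplet is within range of every other.

\begin{example}\label{ex:small}
Let $\mathcal U=\mathcal U_K$ and $D=\{0,\dots,\ell-1\}^2$ with $\ell\le K$. We claim that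
\[
\mathbb P\big(T(D)\le t\big)\le4e\,(\ell t+1)\,2^{-\ell}\qquad(t\ge0).
\]
A minus site $v\in D$ can always flip, since $v\pm Ke_1$ lie outside $D$ and $\{Ke_1,-Ke_1\}\in\mathcal U_K$. A plus site of $D$ can flip if it lies in the bounding rectangle of all minus sites. Call the leftmost and rightmost columns and the top and bottom rows of $D$ its four \emph{sides}, and let $\sigma\le T(D)$ be the first time at which some side is entirely $+$. Before $\sigma$ the bounding rectangle of the minus sites is $D$, so every site of $D$ flips at rate $1$ regardless of the others. Hence $\sigma$ has the same law as in the process in which the sites of $D$ flip independently at rate $1$ forever. In that process fix a side $A$ and let $\sigma_A$ be the first time at which $A$ is entirely $+$. A site is $+$ at time $s$ with probability $(1-e^{-2s})/2\le1/2$, so the expected total time in $[0,t+1/\ell]$ during which $A$ is entirely $+$ is at most $(t+1/\ell)2^{-\ell}$. On the other hand, after $\sigma_A$ no site of $A$ flips for a time $1/\ell$ with probability $e^{-1}$, so the same expectation is at least $\mathbb P(\sigma_A\le t)\,e^{-1}/\ell$. Thus $\mathbb P(\sigma_A\le t)\le e(\ell t+1)2^{-\ell}$, and a union bound over the four sides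 gives the claim.
\end{example}

The example shows what the heuristic of Section~\ref{sec:conj} misses. There is no sharp interface between a plus region and a minus region. Instead there is a mixed region in which every site sees both states and flips freely, and to make progress the plus sites must occupy a whole side at the same moment. The mixed region also repairs itself. Return to the leftmost column $Y$ of a large rectangle, and hold all other columns at $-$. A plus site of $Y$ has a minus neighbor on its right, so by \eqref{eq:box} it can flip as soon as $Y$ contains a minus site within distance $K$. Consider a long interval of plus sites in $Y$ with a minus site next to one end. The interval grows at that end only when this one minus site flips, at rate at most $1$, whereas each of the $K$ plus sites nearest to the end flips at rate $1$ and cuts the interval back. For $\mathcal N_2^2$ the contest at the end of the interval is even; for $\mathcal U_K$ it is not.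

To disprove the conjecture we need the same conclusion for fixed $K$ and $L\to\infty$. Cut the droplet into blocks of side $B$ with $2B\le K$, and call a block alive while each of its sides contains a minus site. A block dies rarely, but a large droplet contains many blocks and must survive for a long time, so blocks do die and have to be revived by their neighbors. One neighbor is not enough: minus sites appear only inside the bounding rectangle of other minus sites, so a living block on the right of a dead block cannot by itself create a minus site in the dead block. A living horizontal neighbor and a living vertical neighbor together can, and every block, even at a corner of the droplet, has one of each. Since a revival has two causes, survival is not witnessed by a single path of living blocks in space-time. We use instead a multiscale argument. Blocks are grouped $2\times2$ into larger blocks, and we show that the larger blocks obey the same revival rule, on a longer time scale, with a failure probability that is squared, up to a constant. After $k$ steps the side is $2^kB$ and the failure probability is $e^{-7\cdot2^k}$.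

\section{Blocks of side $B$}\label{sec:blocks}

Let $D$ be a rectangle containing, after a translation, the square $Q_*=\{0,\dots,2^kB-1\}^2$, and run the dynamics from the configuration whose minus sites are those of $D$. Partition $Q_*$ into the blocks
\[
Q_z=Bz+\{0,\dots,B-1\}^2,\qquad z\in\{0,\dots,2^k-1\}^2 ,
\]
each with four sides of $B$ sites. We attach two labels to each pair $(z,n)$ with $n\ge0$ an integer. The first depends only on the clocks, and it will carry all the probability estimates. The second describes the configuration.
\begin{itemize}
\item $(z,n)$ is \emph{good} if each side of $Q_z$ contains a site that has exactly one ring in $(n-1,n+1]$, this ring being a minus-ring in $(n-1,n]$. Otherwise $(z,n)$ is \emph{bad}.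
\item $(z,n)$ is \emph{alive} if at every time $t\in[n,n+1]$ each side of $Q_z$ contains a minus site. Otherwise $(z,n)$ is \emph{dead}.
\end{itemize}
A site as in the first definition tries to become $-$ during $(n-1,n]$ and then does not move until time $n+1$. The next lemma gives conditions under which the attempt succeeds.

\begin{lemma}\label{lem:level0}
Let $z\in\{0,\dots,2^k-1\}^2$.
\begin{itemize}
\item[(a)] If $(z,0)$ is good, then $(z,0)$ is alive.
\item[(b)] Let $n\ge1$ and let $(z,n)$ be good. Suppose that $(z,n-1)$ is alive, or that $(z',n-1)$ and $(z'',n-1)$ are alive for some $z'\in\{z\pm e_1\}$ and some $z''\in\{z\pm e_2\}$. Then $(z,n)$ is alive.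
\item[(c)] For every $n\ge0$, $\mathbb P((z,n)\text{ is bad})\le4e^{-18}$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) Each side contains a site with no ring in $(0,1]$. This site is $-$ at time $0$, hence throughout $[0,1]$.

(b) We first show that at every time $t\in[n-1,n]$, some rule of $\mathcal U_K$ disagrees with every plus site $v\in Q_z$. It suffices to find, for each axis direction $u$, a minus site $x_u$ with $\langle x_u-v,u\rangle\ge0$ and $\|x_u-v\|_\infty\le K$. Indeed, $x_u\ne v$ because the states differ, so the set $X$ of the differences $x_u-v$ belongs to $\mathcal U_K$ by \eqref{eq:box}, and $X$ disagrees with $v$. If $(z,n-1)$ is alive, let $x_u$ be a minus site on the side of $Q_z$ that is extremal in direction $u$; it is within distance $B-1$ of $v$. In the other case, $Q_{z'}$ occupies the same rows of $\mathbb Z^2$ as $Q_z$, so minus sites on its top and bottom sides serve as $x_{e_2}$ and $x_{-e_2}$; and $Q_{z''}$ occupies the same columns as $Q_z$, so minus sites on its right and left sides serve as $x_{e_1}$ and $x_{-e_1}$. All four are within $\ell_\infty$-distance $2B-1\le K$ of $v$.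

Now fix a side of $Q_z$. Since $(z,n)$ is good, the side contains a site $v$ whose only ring in $(n-1,n+1]$ is a minus-ring at a time $r\in(n-1,n]$. Just before $r$, either $v$ is $-$ and it stays $-$, or $v$ is $+$ and it flips by what we have just shown. There is no ring at $v$ in $(r,n+1]$, so $v$ is $-$ throughout $[n,n+1]$.

(c) A given site has exactly one minus-ring in $(n-1,n]$, no minus-ring in $(n,n+1]$ and no plus-ring in $(n-1,n+1]$ with probability $e^{-1}\cdot e^{-1}\cdot e^{-2}=e^{-4}$, independently of the other sites. A union bound over the four sides gives $4(1-e^{-4})^B\le4\exp(-1000/e^4)\le4e^{-18}$, because $e^4<55$ and $1000/55>18$.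
\end{proof}

The range enters only through $K\ge2B-1$ in (b), and the size of $B$ only through (c).

\section{Renormalizing the revival rule}\label{sec:renorm}

This section makes no reference to the dynamics. It takes labels that satisfy the conclusions of Lemma~\ref{lem:level0} and produces labels on larger scales with the same properties. We need the construction in dimension $2$ for Theorem~\ref{thm:lower} and in dimension $1$ for Theorem~\ref{thm:sharp}, so we fix $d\in\{1,2\}$.

\subsection{The hierarchy}\label{sec:hierarchy}

Fix $k\ge0$ and a finite set $\Lambda_k\subset\mathbb Z^d$, and define $\Lambda_{j-1}=\{2z+a:z\in\Lambda_j,\ a\in\{0,1\}^d\}$ for $j=k,\dots,1$. The elements of $\Lambda_j$ are the \emph{level-$j$ blocks}. The $2^d$ blocks $2z+a\in\Lambda_{j-1}$ are the \emph{children} of $z\in\Lambda_j$; distinct blocks have distinct children, and \emph{descendants} are defined by iteration. Two level-$j$ blocks are \emph{$i$-neighbors} if they differ by $\pm e_i$. A \emph{level-$j$ cell} is a pair $(z,m)$ with $z\in\Lambda_j$ and $m\ge0$ an integer, called the time of the cell.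

One unit of time at level $j$ is $\tau=20$ units at level $j-1$. For $m\ge0$ let
\[
I_m=\{m\tau,\dots,(m+1)\tau-1\},\qquad W_m=\{(m-1)\tau+1,\dots,(m+1)\tau-1\}\cap\{n\ge0\},
\]
so that $I_m\subset W_m$, $W_0=I_0$ and $|W_m|\le39$. A set of cells of one level is \emph{small} if it is contained in $\{y\}\times\{n,n+1\}$ for some block $y$ and some $n$. The empty set and all subsets of small sets are small.

Suppose that every level-$0$ cell is labeled good or bad, and alive or dead. For $j\ge1$ we label the level-$j$ cells recursively.
\begin{itemize}
\item $(z,m)$ is \emph{good} if the set of bad cells $(y,n)$ with $y$ a child of $z$ and $n\in W_m$ is small. Otherwise it is \emph{bad}.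
\item $(z,m)$ is \emph{alive} if the set of dead cells $(y,n)$ with $y$ a child of $z$ and $n\in I_m$ is small. Otherwise it is \emph{dead}.
\end{itemize}
These definitions are shaped by two opposing demands. To square the failure probability, a bad cell must contain two \emph{independent} bad cells of the level below. Cells of one block at consecutive times are not independent, so a good cell must tolerate two of them; this is the definition of small. To preserve the revival rule, a block can tolerate one dead child at a time, because for each $i$ that child has an $i$-neighbor among its siblings; two dead children forming a column on the boundary of the droplet might have no living vertical neighbor. The window $W_m$ contains most of $I_{m-1}$ because a block that is to be alive at time $m$ must be revived during $I_{m-1}$, and it omits the first time $(m-1)\tau$ so that cells at times $m$ and $m+2$ remain independent.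

\begin{lemma}\label{lem:descend}
If the level-$j$ cell $(z,m)$ is alive, then for every integer $n$ with $m\tau^j\le n<(m+1)\tau^j$ there is a level-$0$ descendant $y$ of $z$ such that $(y,n)$ is alive.
\end{lemma}

\begin{proof}
For $j=0$ take $y=z$. For $j\ge1$ let $n'=\lfloor n/\tau^{j-1}\rfloor$, which lies in $I_m$. At most one child of $z$ is dead at time $n'$, so some child is alive at time $n'$, and induction applies to it.
\end{proof}

\subsection{The deterministic rules}\label{sec:rules}

Consider the following statements about the level-$j$ cells.
\begin{itemize}
\item[$(\mathrm S_j)$] If $(z,0)$ is good, then $(z,0)$ is alive.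
\item[$(\mathrm R_j)$] Let $m\ge1$ and let $(z,m)$ be good. If $(z,m-1)$ is alive, or if for each $i\in\{1,\dots,d\}$ there is an $i$-neighbor $z'$ of $z$ with $(z',m-1)$ alive, then $(z,m)$ is alive.
\end{itemize}
For a level-$j$ block $z$ with $j\ge1$, let $\Delta_n$ be the set of children $y$ of $z$ with $(y,n)$ dead, and let $E_n$ be the set of children $y$ with $(y,n)$ bad. The basic observation is that siblings repair a single death in one step.

\begin{lemma}\label{lem:siblings}
Let $j\ge1$, assume $(\mathrm R_{j-1})$, and fix a level-$j$ block $z$. If $n\ge1$ and $|\Delta_{n-1}|\le1$, then $\Delta_n\subset E_n$.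
\end{lemma}

\begin{proof}
Let $y$ be a child of $z$ with $(y,n)$ good. If $y\notin\Delta_{n-1}$, then $(y,n)$ is alive by the first alternative of $(\mathrm R_{j-1})$. If $y\in\Delta_{n-1}$, then all other children are alive at time $n-1$. For each $i$, the child that differs from $y$ in the $i$-th coordinate only is an $i$-neighbor of $y$, so $(y,n)$ is alive by the second alternative.
\end{proof}

\begin{proposition}\label{prop:rules}
If $(\mathrm R_0)$ holds, then $(\mathrm R_j)$ holds for all $0\le j\le k$. If $(\mathrm S_0)$ and $(\mathrm R_0)$ hold, then $(\mathrm S_j)$ holds for all $0\le j\le k$.
\end{proposition}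

\begin{proof}
Let $j\ge1$, assume $(\mathrm R_{j-1})$, and fix a level-$j$ block $z$. We begin with a criterion for a good cell to be alive:
\begin{equation}\label{eq:criterion}
\begin{array}{l}
\text{if $m\ge1$, $(z,m)$ is good, and $|\Delta_s|\le1$ for some $s\in I_{m-1}$,}\\
\text{then $(z,m)$ is alive.}
\end{array}
\end{equation}
Every $n$ with $s<n\le(m+1)\tau-1$ lies in $W_m$, so $|E_n|\le1$ for these $n$. Lemma~\ref{lem:siblings} gives $\Delta_{s+1}\subset E_{s+1}$, hence $|\Delta_{s+1}|\le1$, and repeating the step gives $\Delta_n\subset E_n$ for all $s<n\le(m+1)\tau-1$. This range contains $I_m$. So the dead cells with times in $I_m$ form a subset of the small set of bad cells with times in $W_m$, which proves \eqref{eq:criterion}.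

\emph{Proof of $(\mathrm R_j)$.} Let $m\ge1$ and let $(z,m)$ be good. If $(z,m-1)$ is alive, then $|\Delta_s|\le1$ for every $s\in I_{m-1}$, and \eqref{eq:criterion} applies.

Suppose instead that for each $i$ an $i$-neighbor of $z$ is alive at time $m-1$. We assume that these neighbors are $z+e_i$; if the $i$-neighbor is $z-e_i$, exchange the values $0$ and $1$ of the $i$-th coordinate of $a$ below. All children of $z$ may be dead at the beginning of $I_{m-1}$, so they have to be revived one after another, starting from the corner that touches the living neighbors, and this needs a few consecutive times at which nothing goes wrong. Let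
\[
J=\{(m-1)\tau+1,\dots,m\tau-1\}\subset I_{m-1}\cap W_m,\qquad|J|=19 .
\]
For each $i$, the times in $J$ at which some child of $z+e_i$ is dead are contained in a pair of consecutive integers, because $(z+e_i,m-1)$ is alive. The times $n\in J$ with $E_n\ne\emptyset$ are contained in such a pair, because $(z,m)$ is good. Removing these at most three pairs from $J$ leaves at least $13$ integers in at most four intervals, so one interval contains three consecutive integers $s,s+1,s+2$. At these times all children of the blocks $z+e_i$ are alive and all children of $z$ are good. Denote the child $2z+a$ by $a$, and apply $(\mathrm R_{j-1})$ repeatedly.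

Let $d=1$. The child $1$ has the neighbor $2z+2$, a child of $z+1$, which is alive at time $s$. So the child $1$ is alive at time $s+1$, and therefore at time $s+2$.

Let $d=2$; see Figure~\ref{fig:revival}. The right neighbor of $(1,1)$ is a child of $z+e_1$ and its upper neighbor is a child of $z+e_2$. Both are alive at time $s$, so $(1,1)$ is alive at time $s+1$, and therefore at time $s+2$. The right neighbor of $(1,0)$ is a child of $z+e_1$ and its upper neighbor is $(1,1)$. Both are alive at time $s+1$, so $(1,0)$ is alive at time $s+2$. The upper neighbor of $(0,1)$ is a child of $z+e_2$ and its right neighbor is $(1,1)$, so $(0,1)$ is alive at time $s+2$ as well.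

In both cases $|\Delta_{s+2}|\le1$ and $s+2\in I_{m-1}$, so $(z,m)$ is alive by \eqref{eq:criterion}.

\emph{Proof of $(\mathrm S_j)$, assuming also $(\mathrm S_{j-1})$.} Let $(z,0)$ be good. Then $|E_n|\le1$ for all $n\in W_0=I_0$, and $\Delta_0\subset E_0$ by $(\mathrm S_{j-1})$. Repeated use of Lemma~\ref{lem:siblings} gives $\Delta_n\subset E_n$ for all $n\in I_0$, so $(z,0)$ is alive.
\end{proof}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.5]
\fill[gray!25] (2,0) rectangle (4,2);
\fill[gray!25] (0,2) rectangle (2,4);
\draw[step=1] (0,0) grid (4,2);
\draw[step=1] (0,2) grid (2,4);
\draw[very thick] (0,0) rectangle (2,2);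
\draw[very thick] (2,0) rectangle (4,2);
\draw[very thick] (0,2) rectangle (2,4);
\node at (1.5,1.5) {\small $s+1$};
\node at (1.5,0.5) {\small $s+2$};
\node at (0.5,1.5) {\small $s+2$};
\draw[->,thick] (2.25,1.5) -- (1.82,1.5);
\draw[->,thick] (1.5,2.25) -- (1.5,1.75);
\draw[->,thick] (2.25,0.5) -- (1.82,0.5);
\draw[->,thick] (1.5,1.25) -- (1.5,0.75);
\draw[->,thick] (0.5,2.25) -- (0.5,1.75);
\draw[->,thick] (1.18,1.5) -- (0.82,1.5);
\node at (1,-0.25) {$z$};
\node at (3,-0.25) {$z+e_1$};
\node at (-0.5,3) {$z+e_2$};
\end{tikzpicture}
\caption{Revival of a block $z$ in dimension $2$. The children of the neighbors $z+e_1$ and $z+e_2$ (shaded) are alive at times $s,s+1,s+2$. A child of $z$ becomes alive one step after a horizontal and a vertical neighbor are alive (arrows); the labels are the times from which three of the four children are alive.}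
\label{fig:revival}
\end{figure}

\subsection{The probability of a bad cell}\label{sec:prob}

\begin{lemma}\label{lem:prob}
Suppose that there are independent $\sigma$-algebras $\mathcal F_{y,n}$, for $y\in\Lambda_0$ and $n\ge0$, such that for each level-$0$ cell $(y,n)$ the event that it is bad lies in $\sigma(\mathcal F_{y,n},\mathcal F_{y,n+1})$ and has probability at most $4e^{-18}$. Then every level-$j$ cell is bad with probability at most $e^{-7\cdot2^j}$.
\end{lemma}

\begin{proof}
\emph{Locality.} We claim that the event that a level-$j$ cell $(z,m)$ is bad is determined by the $\mathcal F_{y,n}$ with $y$ a level-$0$ descendant of $z$ and $(m-1)\tau^j<n\le(m+1)\tau^j$. For $j=0$ this is the hypothesis. For $j\ge1$ the event is determined by the labels of the children at times $n'\in W_m$, and these times satisfy $(n'-1)\tau^{j-1}\ge(m-1)\tau^j$ and $(n'+1)\tau^{j-1}\le(m+1)\tau^j$; the claim follows by induction. Consequently, for two cells $(z,m)$ and $(z',m')$ of the same level, the events of being bad are independent if $z\ne z'$ or $|m-m'|\ge2$.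

\emph{Recursion.} Let $\varepsilon_j$ be the supremum, over level-$j$ cells, of the probability of being bad. Let $(z,m)$ be a bad cell of level $j\ge1$. The set of bad cells $(y,n)$ with $y$ a child of $z$ and $n\in W_m$ is not small. If all its elements had the same block and times differing pairwise by at most $1$, it would be small; so it contains two cells $(y,n)$, $(y',n')$ with $y\ne y'$ or $|n-n'|\ge2$. There are at most $\binom{4\cdot39}{2}=12090$ unordered pairs of cells to consider, and for each pair of this kind the two events are independent. Hence $\varepsilon_j\le12090\,\varepsilon_{j-1}^2$, that is, $12090\,\varepsilon_j\le(12090\,\varepsilon_{j-1})^2$. Since $4\cdot12090=48360<e^{11}$, we have $12090\,\varepsilon_0\le e^{-7}$, and therefore $12090\,\varepsilon_j\le e^{-7\cdot2^j}$ for all $j$.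
\end{proof}

\section{Exponential survival}\label{sec:survival}

\begin{proof}[Proof of Theorem~\ref{thm:lower}]
Criticality and the stable set are given by Lemma~\ref{lem:stable}. To prove \eqref{eq:main}, use the hierarchy with $d=2$ and $\Lambda_k=\{0\}$, so that $\Lambda_0=\{0,\dots,2^k-1\}^2$, with the level-$0$ labels of Section~\ref{sec:blocks}. Parts (a) and (b) of Lemma~\ref{lem:level0} are $(\mathrm S_0)$ and $(\mathrm R_0)$, so $(\mathrm S_k)$ and $(\mathrm R_k)$ hold by Proposition~\ref{prop:rules}. Let $\mathcal F_{y,n}$ be generated by the rings at sites of $Q_y$ during $(n-1,n]$. These $\sigma$-algebras are independent, and by Lemma~\ref{lem:level0}(c) the hypotheses of Lemma~\ref{lem:prob} hold.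

For $t=0$ there is nothing to prove, since $T(D)>0$. Let $t>0$ and $M=\lceil t/\tau^k\rceil\le t+1$. Suppose that the level-$k$ cells $(0,m)$ are good for all $0\le m\le M-1$. Then $(0,0)$ is alive by $(\mathrm S_k)$, and the first alternative of $(\mathrm R_k)$ shows successively that $(0,1),\dots,(0,M-1)$ are alive. By Lemma~\ref{lem:descend}, for every integer $0\le n<M\tau^k$ some level-$0$ cell $(y,n)$ is alive, so $Q_y\subset D$ contains a minus site at all times in $[n,n+1]$. Thus $D$ contains a minus site at all times in $[0,M\tau^k]$, an interval that contains $t$, and $T(D)>t$. A union bound and Lemma~\ref{lem:prob} give $\mathbb P(T(D)\le t)\le Me^{-7\cdot2^k}\le(t+1)e^{-7\cdot2^k}$.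

Now let $L\ge\sqrt2B$, and let $k$ be maximal with $\sqrt2\,B\,2^k\le L$. Then $2^k>L/(2000\sqrt2)>L/3000$. The square $D_L=\{0,\dots,2^kB-1\}^2$ has diameter $\sqrt2(2^kB-1)\le L$, so it is an $(\mathcal S,L)$-droplet, and \eqref{eq:main} gives
\begin{equation}\label{eq:square}
\mathbb P\big(T(D_L)\le e^{L/1000}\big)\le\big(e^{L/1000}+1\big)e^{-7L/3000}\le2e^{-4L/3000}\le2e^{-L/1000}.
\end{equation}
By Lemma~\ref{lem:stable} the only admissible set is $\mathcal T=\mathcal S$. Given $c>1$, for all large $L$ we have $L^c<e^{L/1000}$, so $\mathbb P(T(D_L)>L^c)\ge1-2e^{-L/1000}>e^{-L}$. Hence no pair $(c,\mathcal T)$ satisfies Definition~\ref{def:eroding}.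
\end{proof}

\section{The upper bound}\label{sec:upper}

The second assertion of Theorem~\ref{thm:sharp} is \eqref{eq:square}. For the first, let $D=\{0,\dots,w-1\}\times\{0,\dots,h-1\}$. We clear the columns of $D$ from left to right, and the task is to show that one column is cleared in polynomial time with probability $e^{-O(h)}$.

\begin{proposition}\label{prop:column}
There is a time $t_h\le65h^5$, depending only on $h$, with the following property. Let $0\le i<w$, and start the dynamics from any configuration in which all sites outside $D$ and all sites of $D$ with first coordinate less than $i$ are $+$. Then with probability at least $e^{-4h}$, all sites with first coordinate at most $i$ are $+$ at time $t_h$.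
\end{proposition}

The part of $D$ with first coordinate at least $i$ is a rectangle that contains all minus sites, so by \eqref{eq:confine} all sites outside it stay $+$ forever. It remains to clear the column $Y=\{i\}\times\{0,\dots,h-1\}$. For $0<|a|\le K$ the set $\{(0,a),(-1,0)\}$ satisfies \eqref{eq:box}, and the left neighbor of a site of $Y$ is always $+$. Therefore
\begin{equation}\label{eq:plusring}
\begin{array}{l}
\text{if $v\in Y$ and a site $v+(0,a)$ with $0<|a|\le K$ is $+$ just before}\\
\text{a plus-ring at $v$, then $v$ is $+$ just after it.}
\end{array}
\end{equation}

If every stretch of $B$ sites of $Y$ contains a plus site, then \eqref{eq:plusring} clears the column in one unit of time at a cost $e^{-O(h)}$: it suffices that every site has a plus-ring and none has a minus-ring. The difficulty is that $Y$ and everything to its right may be entirely $-$ at the start, so that plus sites must travel in from the ends of $Y$. Forbidding all minus-rings for a time of order $h/B$ costs $e^{-h^2/B}$ on the exponential scale, and forcing about $h/B$ chosen sites to ring in a prescribed order within one unit of time costs a factor $1/\lceil h/B\rceil!$; neither is $e^{-O(h)}$. The remedy is to let the plus sites spread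 on their own. They invade a minus column for the same reason that minus sites invade a plus region, and the one-dimensional hierarchy makes this precise.

\subsection{A comparison process}\label{sec:comparison}

Let $k\ge0$ be minimal with $2^kB\ge h$. Then $2^k\le2h$, since either $k=0$ or $2^{k-1}B<h$. For $-1\le z\le2^k-1$ define the segment $S_z=\{i\}\times\{zB,\dots,(z+1)B-1\}$, and let $Y'=S_0\cup\dots\cup S_{2^k-1}\supset Y$. The sets $S_{-1}$ and $Y'\setminus Y$ lie outside $D$. Their sites are always $+$, but they carry clocks like all other sites.

The evolution of $Y$ depends on the unknown configuration to its right. We remove this dependence by assuming the worst, namely that every minus-ring succeeds and that a plus-ring succeeds only through \eqref{eq:plusring}. Define $\xi_t\subset Y'$ by $\xi_0=\emptyset$ and the following updates at the rings in $Y'$ after time $0$. At a minus-ring at $v$, remove $v$ from $\xi$. At a plus-ring at $v$, add $v$ to $\xi$ if $\xi\cup S_{-1}$ contains a site $v+(0,a)$ with $0<|a|\le K$. So that $\xi$ is defined for every finite set of rings, simultaneous rings are processed in some fixed order of the clocks.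

\begin{lemma}\label{lem:comparison}
Every site of $\xi_t$ is $+$ at time $t$. Moreover, if a plus-ring is added to the set of rings, or a minus-ring is deleted from it, then the new set $\xi_t$ contains the old one.
\end{lemma}

\begin{proof}
The first statement follows by induction along the rings. A plus site turns $-$ only at one of its own minus-rings, and then it is removed from $\xi$. When $v$ is added, the site $v+(0,a)$ is $+$ by induction or because it lies in $S_{-1}$; so $v$ is $+$ after the ring, by \eqref{eq:plusring} if $v\in Y$ and because $v\notin D$ otherwise. For the second statement, each update is a map on subsets of $Y'$ that preserves inclusion, the update at a plus-ring never shrinks a set, and the update at a minus-ring never enlarges it. So the inclusion holds just after the time of the added or deleted ring, and all later updates preserve it.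
\end{proof}

\subsection{One segment}\label{sec:onesegment}

Let $n_0=\sum_{j=0}^k\tau^j\le2\cdot20^k$, and for $0\le z<2^k$ let $G_z$ be the event $\xi_{n_0}\cap S_z\ne\emptyset$.

\begin{lemma}\label{lem:segment}
For every $0\le z<2^k$ we have $\mathbb P(G_z)\ge\frac12$.
\end{lemma}

\begin{proof}
Use the hierarchy with $d=1$ and $\Lambda_k=\{-1,0\}$, so that $\Lambda_j=\{-2^{k-j},\dots,2^{k-j}-1\}$. The negative blocks stand for the reservoir of plus sites below $D$: we declare every level-$0$ cell $(y,n)$ with $y<0$ good and alive. Children of negative blocks are negative, so negative blocks are alive at all levels and all times. For $y\ge0$, the level-$0$ cell $(y,n)$ is good if some site of $S_y$ has exactly one ring in $(n-1,n+1]$, this ring being a plus-ring in $(n-1,n]$; it is alive if $\xi_t\cap S_y\ne\emptyset$ for all $t\in[n,n+1]$.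

We check $(\mathrm R_0)$, for which we may assume $y\ge0$. Let $n\ge1$, let $(y,n)$ be good, and let $(y',n-1)$ be alive for some $y'\in\{y-1,y,y+1\}$. Then at all times in $[n-1,n]$ the set $\xi\cup S_{-1}$ meets $S_{y'}$, and all sites of $S_{y'}$ are within distance $2B-1\le K$ of all sites of $S_y$. Let $v\in S_y$ be the site provided by goodness. Just before its plus-ring, either $v\in\xi$, or the site of $\xi\cup S_{-1}$ in $S_{y'}$ is different from $v$ and $v$ is added. As $v$ has no further ring up to time $n+1$, it belongs to $\xi$ throughout $[n,n+1]$. So $(\mathrm R_0)$ holds, and by Proposition~\ref{prop:rules} so does every $(\mathrm R_j)$. A level-$0$ cell is bad with probability at most $(1-e^{-4})^B\le e^{-18}$, as in Lemma~\ref{lem:level0}(c). Lemma~\ref{lem:prob} applies, with $\mathcal F_{y,n}$ generated by the rings in $S_y$ during $(n-1,n]$ for $y\ge0$ and trivial for $y<0$.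

The rule $(\mathrm S_0)$ fails here, because $\xi_0=\emptyset$. Instead the reservoir revives the top block, and we descend from it to the given segment. Let $z_j=\lfloor z/2^j\rfloor$ be the level-$j$ ancestor of $z$, so $z_k=0$ and $z_0=z$. Put $m_k=1$ and $m_{j-1}=\tau m_j+1$, so that $m_0=n_0$. Suppose that the level-$j$ cell $(z_j,m_j)$ is good for every $0\le j\le k$. The cell $(z_k,m_k)=(0,1)$ is alive by $(\mathrm R_k)$, since $(-1,0)$ is alive. If $(z_j,m_j)$ is alive and $j\ge1$, then at most one child of $z_j$ is dead at time $m_{j-1}-1=\tau m_j\in I_{m_j}$, so by Lemma~\ref{lem:siblings} the good cell $(z_{j-1},m_{j-1})$ is alive. Hence the level-$0$ cell $(z,n_0)$ is alive, and $G_z$ occurs. By Lemma~\ref{lem:prob},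
\[
\mathbb P(G_z)\ge1-\sum_{j\ge0}e^{-7\cdot2^j}\ge1-\sum_{j\ge1}e^{-7j}\ge\tfrac12 .\qedhere
\]
\end{proof}

\subsection{All segments at once}\label{sec:allsegments}

A union bound over the $2^k$ segments is useless when $k$ is large, and the events $G_z$ are not independent. They are, however, positively correlated, and this is enough because we can afford a constant factor per segment. We recall the Harris--FKG inequality for Poisson processes \cite[Theorem 20.4]{LastPenrose}. Let $\eta$ be a Poisson process with finite intensity measure, and call a function $f$ of the point configuration \emph{increasing} if adding a point never decreases its value. If $f$ and $g$ are bounded, measurable and increasing, then $\mathbb E[f(\eta)g(\eta)]\ge\mathbb E[f(\eta)]\,\mathbb E[g(\eta)]$. Applying this to $-f$ and $-g$ gives the same inequality for two decreasing functions. A product of non-negative increasing (decreasing) functions is increasing (decreasing), so by induction $\mathbb E\prod_zf_z(\eta)\ge\prod_z\mathbb Ef_z(\eta)$ for finitely many non-negative bounded functions that are all increasing or all decreasing.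

\begin{proof}[Proof of Proposition~\ref{prop:column}]
Let $\eta^+$ and $\eta^-$ be the independent Poisson processes of plus-rings and minus-rings in $Y'\times(0,n_0]$. They determine the events $G_z$, and by Lemma~\ref{lem:comparison} the indicator of $G_z$ is increasing in $\eta^+$ and decreasing in $\eta^-$. Let $G=\bigcap_{0\le z<2^k}G_z$ and $f_z(\eta^-)=\mathbb P(G_z\mid\eta^-)$, which is a decreasing function of $\eta^-$. The inequality for $\eta^+$, with $\eta^-$ fixed, gives $\mathbb P(G\mid\eta^-)\ge\prod_zf_z(\eta^-)$. The inequality for $\eta^-$ and Lemma~\ref{lem:segment} then give
\[
\mathbb P(G)\ge\mathbb E\prod_zf_z(\eta^-)\ge\prod_z\mathbb P(G_z)\ge2^{-2^k}\ge2^{-2h}\ge e^{-2h}.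
\]

Let $H$ be the event that during $(n_0,n_0+1]$ no site of $Y$ has a minus-ring and every site of $Y$ has a plus-ring. It is independent of $G$, and $\mathbb P(H)=(e^{-1}(1-e^{-1}))^h\ge e^{-2h}$ because $1-e^{-1}\ge e^{-1}$. Suppose that $G$ and $H$ occur. During $(n_0,n_0+1]$ every plus site of $Y'$ stays $+$. Let $v\in Y$. By Lemma~\ref{lem:comparison}, the segment of $v$ contains a site that is $+$ at time $n_0$. Either this site is $v$, or it is at distance at most $B-1\le K$ from $v$, and then $v$ is $+$ after its first plus-ring by \eqref{eq:plusring}. So $Y$ is entirely $+$ at time $t_h=n_0+1$ with probability at least $e^{-4h}$. Finally $20^k\le(2^k)^5\le32h^5$, so $t_h\le64h^5+1\le65h^5$.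
\end{proof}

The bound on $t_h$ is polynomial because the time scale of the hierarchy grows by the constant factor $\tau$ each time the length doubles.

\subsection{All columns}\label{sec:allcolumns}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}]
It remains to prove the first assertion. Let $D$ be an $(\mathcal S,L)$-droplet. By Lemma~\ref{lem:stable} we may take $D=\{0,\dots,w-1\}\times\{0,\dots,h-1\}$, and $w,h\le L+1$ since the diameter is at least $w-1$ and $h-1$. Let $N=\lceil2Le^{4h}\rceil$, and for $0\le i\le w$ let $A_i$ be the event that at time $iNt_h$ all sites with first coordinate less than $i$ are $+$. The event $A_0$ is certain, and $T(D)\le wNt_h$ on $A_w$. Suppose that $A_i$ occurs, with $i<w$, and divide the interval $[iNt_h,(i+1)Nt_h]$ into $N$ periods of length $t_h$. By \eqref{eq:confine}, the hypothesis of Proposition~\ref{prop:column} holds at the beginning of each period, and if all sites with first coordinate at most $i$ are $+$ at the end of one period, they stay $+$. By the Markov property, $\mathbb P(A_i\setminus A_{i+1})\le(1-e^{-4h})^N\le e^{-2L}$. Therefore, for large $L$,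
\[
\mathbb P\big(T(D)>wNt_h\big)\le\sum_{i=0}^{w-1}\mathbb P(A_i\setminus A_{i+1})\le(L+1)e^{-2L}\le e^{-L},
\]
and $wNt_h\le(L+1)\big(2Le^{4(L+1)}+1\big)\,65(L+1)^5\le e^{5L}$.
\end{proof}

\begin{remark}\label{rem:squares}
For every large square the two theorems together determine the order of $\log T(D)$. Let $D$ be a square with $\ell\ge B$ sites on each side. Taking $k$ maximal with $2^kB\le\ell$, we have $2^k>\ell/2000$, so \eqref{eq:main} gives $\mathbb P(T(D)\le e^{\ell/1000})\le2e^{\ell/1000-7\ell/2000}=2e^{-\ell/400}$. The diameter of $D$ is less than $\sqrt2\,\ell$, so Theorem~\ref{thm:sharp} gives $\mathbb P(T(D)>e^{5\sqrt2\,\ell})\le e^{-\sqrt2\,\ell}$ for large $\ell$. Thus $T(D)=e^{\Theta(\ell)}$ with probability $1-e^{-\Omega(\ell)}$.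
\end{remark}

\begin{thebibliography}{9}

\bibitem{Blanquicett}
Daniel Blanquicett, \emph{Fixation for Two-Dimensional $\mathcal U$-ISING and $\mathcal U$-VOTER Dynamics}, arXiv:2003.02420 (2020).

\bibitem{LastPenrose}
Last and Penrose, \emph{Lectures on the Poisson Process}.

\end{thebibliography}
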